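# The cardinality of power homogeneous Hausdorff spaces

## 1. Homogeneous compacta with one point of small character

How many points can a space have if it looks the same at each of its points, and if its local and covering invariants are small? We begin with a case that can be settled in one page, and whose proof contains the skeleton of the general argument.

All cardinal functions below take infinite values (increase by $\omega$ if necessary). A space $X$ is homogeneous if for all $x,y\in X$ there is a homeomorphism $h:X\to X$ with $h(x)=y$. For a set $K\subseteq X$, a base at $K$ is a family of open sets containing $K$ such that every open $N\supseteq K$ contains a member of the family; the character $\chi(K,X)$ is the least size of a base at $K$, and $\chi(p,X)$ means $\chi(\{p\},X)$. We write $[A]^{\le\lambda}$ for the family of subsets of $A$ of size at most $\lambda$, and $[A]^{<\omega}$ for the family of finite subsets.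

The tool is an elementary submodel. Fix an infinite cardinal $\kappa$, and let $\theta$ be a regular cardinal so large that $H(\theta)$, the collection of all sets of hereditary size $<\theta$, contains the spaces we speak about, their finite and infinite powers that occur, the power sets of these, and so on. We use four facts.

**(E1)** For given parameters in $H(\theta)$ there is $M\prec H(\theta)$ containing them, with $|M|=2^\kappa$, $2^\kappa\subseteq M$ and $[M]^{\le\kappa}\subseteq M$. Indeed, by the Löwenheim–Skolem theorem we can build an increasing chain $(M_\xi)_{\xi<\kappa^+}$ of elementary submodels of size $2^\kappa$, where $M_0$ contains the parameters and $2^\kappa\subseteq M_0$, where $[M_\xi]^{\le\kappa}\subseteq M_{\xi+1}$ (possible since $(2^\kappa)^\kappa=2^\kappa$), and where unions are taken at limits. Let $M$ be the union. It has size $\kappa^+\cdot 2^\kappa=2^\kappa$, and a subset of $M$ of size $\le\kappa$ lies in some $M_\xi$, because $\kappa^+$ is regular; so it belongs to $M_{\xi+1}\subseteq M$.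

**(E2)** If an object with a certain property exists, and the property is expressed with parameters from $M$, then such an object exists in $M$; if the object is unique, it belongs to $M$. This is elementarity.

**(E3)** If $a\in M$ and $|a|\le 2^\kappa$, then $a\subseteq M$. If $a\neq\emptyset$, then by (E2) there is a surjection $g:2^\kappa\to a$ in $M$; each $\xi<2^\kappa$ is in $M$, so each $g(\xi)$ is in $M$.

**(E4)** A sequence $(a_\alpha)_{\alpha<\kappa}$ of members of $M$ belongs to $M$, since it is a set of at most $\kappa$ pairs $(\alpha,a_\alpha)\in M$.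

**Proposition 1.** Let $X$ be a compact Hausdorff homogeneous space, $\kappa$ an infinite cardinal, and $p\in X$ a point with $\chi(p,X)\le\kappa$. Then $|X|\le 2^\kappa$.

**Step 1: carry the base at $p$ to all points.** Let $\{O_n:n<\kappa\}$ be a base at $p$. For $x\in X$ let $h_x$ be a homeomorphism of $X$ with $h_x(p)=x$, and put $P_{x,n}=h_x(O_n)$. Then $\{P_{x,n}:n<\kappa\}$ is a base at $x$. Let $M$ be as in (E1), containing $X$, its topology $\tau$, $\kappa$, and the function $(x,n)\mapsto P_{x,n}$. Put $D=X\cap M$, so that $|D|\le 2^\kappa$. We shall show that $D=X$.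

**Step 2: $D$ is closed.** Let $y\in\overline D$. Choosing a point of $D$ in each $P_{y,n}$ we obtain $A\in[D]^{\le\kappa}$ with $y\in\overline A$. By closure of $M$ we have $A\in M$. For $x\in\overline A$ define the code
$$c(x)=(A\cap P_{x,n})_{n<\kappa}.$$
The function $c$ is defined from parameters in $M$, so $c\in M$. It takes at most $(2^\kappa)^\kappa=2^\kappa$ values, so by (E3) its range is a subset of $M$, and $c(y)\in M$. Moreover $c$ is injective on $\overline A$. Suppose $c(x)=c(x')$ and $x\ne x'$. Take disjoint open $W\ni x$, $W'\ni x'$ and $n,m$ with $P_{x,n}\subseteq W$, $P_{x',m}\subseteq W'$. The neighborhood $P_{x',n}\cap P_{x',m}$ of $x'$ meets $A$, while $A\cap P_{x',n}\cap P_{x',m}=A\cap P_{x,n}\cap P_{x',m}\subseteq W\cap W'=\emptyset$, a contradiction. So $y$ is the unique point of $\overline A$ with code $c(y)\in M$, and $y\in M$ by (E2).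

**Step 3: $D=X$.** Suppose $q\in X\setminus D$. Each $y\in D$ has a neighborhood $P_{y,n}\in M$ missing $q$. The set $D$ is closed, hence compact, so finitely many of these, $U_1,\dots,U_m\in M$, cover $D=X\cap M$. Thus $M$ satisfies "every point of $X$ lies in $U_1\cup\dots\cup U_m$". By elementarity $X=U_1\cup\dots\cup U_m$, and this contradicts $q\notin U_1\cup\dots\cup U_m$. $\square$

Now let us ask for more. Three things may change. Perhaps no point has small character, and only compact *sets* of small character are available. Perhaps $X$ is not compact. And perhaps $X$ itself is not homogeneous, but some power $X^\mu$ is. In the last case a homeomorphism moves points of $X^\mu$, not of $X$, and the passage back to $X$ will be the main difficulty.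

## 2. Weak tightness, $pwL_c$, $pct$, and the two theorems

**Definition (power homogeneity).** $X$ is power homogeneous if there is a nonzero cardinal $\mu$ such that $X^\mu$ is homogeneous.

For example, the convergent sequence $\omega+1$ is not homogeneous, since it has both isolated and non-isolated points. But $(\omega+1)^\omega$ is a nonempty compact metrizable zero-dimensional space without isolated points, so by Brouwer's theorem it is homeomorphic to the Cantor set $\{0,1\}^\omega$. This is a topological group, hence homogeneous. So $\omega+1$ is power homogeneous.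

**Definition (tightness and $\pi$-character).** For $A\subseteq X$ and a cardinal $\lambda$ let
$$\mathrm{cl}_\lambda(A)=\bigcup\{\overline B:B\in[A]^{\le\lambda}\}.$$
The tightness $t(X)$ is the least infinite $\kappa$ with $\overline A=\mathrm{cl}_\kappa(A)$ for all $A\subseteq X$. A local $\pi$-base at $x$ is a family of nonempty open sets such that every neighborhood of $x$ contains a member of the family; the members need not contain $x$. The $\pi$-character $\pi\chi(X)$ is the least infinite $\kappa$ such that every point has a local $\pi$-base of size $\le\kappa$.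

Let $A(\lambda)$ be the one-point compactification of a discrete space of size $\lambda\ge\omega$. The neighborhoods of $\infty$ have finite complements, so any countably infinite set of isolated singletons is a local $\pi$-base at $\infty$, and $\pi\chi(A(\lambda))=\omega$. Also $t(A(\lambda))=\omega$: if $\infty\in\overline A\setminus A$, then $A$ is infinite and $\infty$ is in the closure of each countably infinite subset of $A$.

**Definition (weak tightness).** $wt(X)$ is the least infinite cardinal $\kappa$ for which there is a cover $\mathcal C$ of $X$ such that $|\mathcal C|\le2^\kappa$ and, for every $C\in\mathcal C$, $t(C)\le\kappa$ and $X=\mathrm{cl}_{2^\kappa}(C)$.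

The cover $\{X\}$ shows that $wt(X)\le t(X)$. The inequality can be strict. Suppose $2^{\omega_1}=2^\omega$, and let $X=\{0,1\}^{\omega_1}$, regarded as a group. Let $\Sigma$ be the set of points with countable support (the support of $a$ being $\{i:a_i=1\}$) and $\sigma$ the set of points with finite support.

First, $t(X)\ge\omega_1$. The point with all coordinates $1$ is in $\overline\Sigma$. The supports of the points of a countable subset of $\Sigma$ lie in one countable set, so this point is not in the closure of such a subset.

Second, $t(\Sigma)=\omega$. Let $x\in\Sigma\cap\overline A$, $A\subseteq\Sigma$. Put $A_0=\emptyset$. Given a countable $A_n\subseteq A$, let $B_n$ be the union of the supports of $x$ and of the points in $A_n$, and let $A_{n+1}\supseteq A_n$ contain, for each finite $F\subseteq B_n$, some $a\in A$ with $a|F=x|F$. Let $B=\bigcup_nB_n$. Given a finite $F\subseteq\omega_1$, we have $F\cap B\subseteq B_n$ for some $n$, and there is $a\in A_{n+1}$ with $a|(F\cap B)=x|(F\cap B)$. On $F\setminus B$ both $a$ and $x$ are $0$. So $x\in\overline{\bigcup_nA_n}$, as needed.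

Now the cosets $C=x+\Sigma$ form a cover of size at most $2^{\omega_1}=2^\omega$; each has countable tightness, and each contains the dense set $x+\sigma$ of size $\omega_1\le2^\omega$. So $wt(X)=\omega<t(X)$.

**Definition (Bella and Spadaro).** $pwL_c(X)$ is the least infinite cardinal $\kappa$ such that for every closed $F\subseteq X$, every family $\mathcal U$ of open sets covering $F$, and every decomposition $\mathcal U=\bigcup_{i\in I}\mathcal U_i$, there are $\mathcal V_i\in[\mathcal U_i]^{\le\kappa}$, $i\in I$, such that $F\subseteq\bigcup_{i\in I}\overline{\bigcup\mathcal V_i}$.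

One has $pwL_c(X)\le L(X)$, where $L$ is the Lindelöf degree: choose $\mathcal W\in[\mathcal U]^{\le L(X)}$ covering $F$ and put $\mathcal V_i=\mathcal W\cap\mathcal U_i$. One also has $pwL_c(X)\le c(X)$, where $c$ is the cellularity. For each $i$ take a maximal disjoint family of nonempty open sets each contained in a member of $\mathcal U_i$, choose one such member for each, and let $\mathcal V_i$ be the set of chosen members; by maximality $\bigcup\mathcal U_i\subseteq\overline{\bigcup\mathcal V_i}$. For the Sorgenfrey plane $pwL_c=\omega$, since it is separable, while $L\ge 2^\omega$ because of the closed discrete antidiagonal. For a discrete space of size $\lambda\ge\omega$ we have $pwL_c=\lambda$: use the cover by singletons with $|I|=1$.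

**Definition (pct).** $pct(X)$ is the least infinite cardinal $\kappa$ such that $X$ can be covered by compact sets $K$ each having $\chi(K,X)\le\kappa$.

If $X$ is compact, then $pct(X)=\omega$, since $K=X$ has the base $\{X\}$. For $X=\{0,1\}^{\omega_1}$ we get $pct(X)=\omega$, although every point has character $\omega_1$.

The known result for homogeneous spaces is: if $X$ is homogeneous and Hausdorff, then $|X|\le2^{pwL_c(X)wt(X)\pi\chi(X)pct(X)}$. The question, whose source is Nathan Carlson, "Power homogeneous compacta and variations on tightness", arXiv:2104.01273 (2021), is whether the same bound holds for power homogeneous Hausdorff spaces.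

Let us test it by hand. For $X=\{0,1\}^\kappa$ all four invariants are at most $\kappa$, because $X$ is compact of weight $\kappa$, and $|X|=2^\kappa$; the bound is attained. For a discrete space of size $\lambda$, we have $pwL_c=\lambda$, and the bound reads $\lambda\le2^\lambda$. For $A(\lambda)$ all four invariants are $\omega$. So a positive answer implies that $A(\lambda)$ is not power homogeneous when $\lambda>2^\omega$, whereas $A(\omega)$, which is $\omega+1$, is power homogeneous. The answer is indeed positive.

**Theorem A.** If $X$ is power homogeneous and Hausdorff, then $|X|\le 2^{pwL_c(X)\,wt(X)\,\pi\chi(X)\,pct(X)}$.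

We prove a stronger form, in ZFC. It isolates what weak tightness is used for. For $S:X\to[X]^{\le2^\kappa}$ call $Z\subseteq X$ $S$-closed if $S(z)\subseteq Z$ for all $z\in Z$.

**Definition ($\kappa$-closing function).** $S:X\to[X]^{\le2^\kappa}$ is a $\kappa$-closing function if $\overline Z=\mathrm{cl}_\kappa(Z)$ for every $S$-closed $Z\subseteq X$.

If $t(X)\le\kappa$, any $S$ will do, for instance $S(x)=\emptyset$. In general only the sets $Z$ that obey $S$ have to behave as in a space of tightness $\le\kappa$.

**Theorem B.** Let $X$ be power homogeneous and Hausdorff, and let $\kappa$ be an infinite cardinal such that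

* (a) $\pi\chi(X)\le\kappa$;
* (b) the union of all compact $K\subseteq X$ with $\chi(K,X)\le\kappa$ is dense in $X$;
* (c) whenever $D\in[X]^{\le2^\kappa}$, $\mathcal U=\bigcup_{\alpha<\kappa}\mathcal U_\alpha$ is a family of open sets covering $\overline D$, and $|\mathcal U|\le2^\kappa$, there are $\mathcal V_\alpha\in[\mathcal U_\alpha]^{\le\kappa}$ with $D\subseteq\bigcup_{\alpha<\kappa}\overline{\bigcup\mathcal V_\alpha}$.

Then the following are equivalent: (B1) $|X|\le2^\kappa$; (B2) $d(X)\le2^\kappa$; (B3) $X$ has a $\kappa$-closing function.

Here $d(X)$ is the density. We assume $X\ne\emptyset$ from now on.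

**Theorem B implies Theorem A.** Let $\kappa=pwL_c(X)wt(X)\pi\chi(X)pct(X)$. Then (a) is clear, (b) holds because compact sets of character at most $\kappa$ even cover $X$, and (c) is the defining property of $pwL_c(X)\le\kappa$ for $F=\overline D$, $I=\kappa$. We construct a $\kappa$-closing function. Let $\mathcal C$ be a cover witnessing $wt(X)$. Since $wt(X)\le\kappa$, we have $|\mathcal C|\le2^\kappa$, $t(C)\le\kappa$ and $X=\mathrm{cl}_{2^\kappa}(C)$ for all $C\in\mathcal C$. For $x\in X$ and $C\in\mathcal C$ pick $D_{x,C}\in[C]^{\le2^\kappa}$ with $x\in\overline{D_{x,C}}$, and put $S(x)=\bigcup_{C\in\mathcal C}D_{x,C}$, a set of size at most $2^\kappa$.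

Let $Z$ be $S$-closed and $y\in\overline Z$. Choose $C\in\mathcal C$ with $y\in C$. For $z\in Z$ we have $D_{z,C}\subseteq Z\cap C$, so $z\in\overline{Z\cap C}$. Hence $Z\subseteq\overline{Z\cap C}$ and $y\in\overline{Z\cap C}$. As $y\in C$, the point $y$ is in the closure of $Z\cap C$ in the subspace $C$, and $t(C)\le\kappa$ gives $A\in[Z\cap C]^{\le\kappa}$ with $y\in\overline A$. So $\overline Z=\mathrm{cl}_\kappa(Z)$. Now (B3) holds, hence (B1). $\square$

In Theorem B, (B1)⇒(B2) is trivial. For (B1)⇒(B3) put $S(x)=X$: the only $S$-closed sets are $\emptyset$ and $X$. The implication (B2)⇒(B1) is a counting lemma, Lemma 8 below. The main work is (B3)⇒(B2).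

## 3. A compact set of small character inside a small closure

The role of the point $p$ of Section 1 will be played by a compact set $G$. It should have small character, and it should also lie in the closure of a small set, so that a submodel of size $2^\kappa$ has dense information about it. Neither lemma of this section uses any homogeneity.

**Lemma 2.** Let $X$ be Hausdorff, $K_1\subseteq X$ compact, $\chi(K_1,X)\le\kappa$, and let $K\subseteq K_1$ be nonempty, closed, and an intersection of $\le\kappa$ open subsets of $K_1$. Then $\chi(K,X)\le\kappa$.

*Proof.* Write $K=\bigcap_{n<\kappa}(W_n\cap K_1)$ with $W_n$ open in $X$, and let $\{O_\alpha:\alpha<\kappa\}$ be a base at $K_1$. The sets $K$ and $K_1\setminus W_n$ are disjoint and compact, so there are disjoint open $S_n\supseteq K$ and $T_n\supseteq K_1\setminus W_n$. We claim that the sets $O_\alpha\cap\bigcap_{n\in F}S_n$, with $\alpha<\kappa$ and $F\subseteq\kappa$ finite, form a base at $K$. There are at most $\kappa$ of them, and each is open and contains $K$.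

Let $N\supseteq K$ be open. The set $K_1\setminus N$ is compact, and it is contained in $K_1\setminus K=\bigcup_n(K_1\setminus W_n)\subseteq\bigcup_nT_n$. So $K_1\setminus N\subseteq\bigcup_{n\in F}T_n$ for some finite $F$. The open set $N\cup\bigcup_{n\in F}T_n$ contains $K_1$, hence contains some $O_\alpha$. Since $S_n\cap T_n=\emptyset$, we get $O_\alpha\cap\bigcap_{n\in F}S_n\subseteq N$. $\square$

**Lemma 3.** Let $X$ be a nonempty Hausdorff space satisfying (b), with a $\kappa$-closing function $S$. Then there are a nonempty compact $G\subseteq X$ with $\chi(G,X)\le\kappa$ and $H\in[X]^{\le2^\kappa}$ with $G\subseteq\overline H$.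

The plan is to shrink a compact set $G_\xi$ away from a growing set $H_\xi$ for as long as this is possible. If it went on for $\kappa^+$ steps, a limit point would be caught by some $\overline{H_\xi}$ because of the closing function.

**Step 1: the recursion.** By (b) fix a nonempty compact $K_0$ with $\chi(K_0,X)\le\kappa$. Every $T\in[X]^{\le2^\kappa}$ lies in an $S$-closed set of size $\le2^\kappa$, namely $\bigcup_nT_n$, where $T_0=T$ and $T_{n+1}=T_n\cup\bigcup_{z\in T_n}S(z)$. By recursion on $\xi<\kappa^+$ we construct increasing $S$-closed sets $H_\xi\in[X]^{\le2^\kappa}$, decreasing nonempty closed sets $G_\xi\subseteq K_0$ that are intersections of $\le\kappa$ open subsets of $K_0$, and points $x_\xi$. Put $H_0=\emptyset$, and take unions at limits; unions of increasing $S$-closed sets are $S$-closed.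

Given $H_\xi$ and all $G_\eta$ with $\eta<\xi$, let $G^-_\xi=K_0\cap\bigcap_{\eta<\xi}G_\eta$. This is nonempty and compact, being $K_0$ or the intersection of a decreasing family of nonempty compact sets, and it is an intersection of $\le\kappa$ open subsets of $K_0$, since $|\xi|\le\kappa$. If $G^-_\xi\subseteq\overline{H_\xi}$, stop: then $G=G^-_\xi$ and $H=H_\xi$ are as required, by Lemma 2. Otherwise choose $x_\xi\in G^-_\xi\setminus\overline{H_\xi}$. By Urysohn's lemma in the compact space $K_0$ there is a continuous $g:K_0\to[0,1]$ with $g(x_\xi)=0$ and $g=1$ on $K_0\cap\overline{H_\xi}$; then $g^{-1}(0)$ is a closed $G_\delta$-set of $K_0$. Put $G_\xi=G^-_\xi\cap g^{-1}(0)$. It contains $x_\xi$, and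
$$G_\xi\cap\overline{H_\xi}=\emptyset. \tag{1}$$
Let $H_{\xi+1}\supseteq H_\xi\cup\{x_\xi\}$ be $S$-closed of size $\le2^\kappa$.

**Step 2: the recursion stops.** Suppose it does not. For $\eta\ge\xi$ we have $x_\eta\in G_\eta\subseteq G_\xi$, and $G_\xi$ is closed in $X$. So the sets $\overline{\{x_\eta:\xi\le\eta<\kappa^+\}}\subseteq G_\xi$ are nested, nonempty and compact, and they have a common point $y$. In particular $y\in\bigcap_{\xi}G_\xi$. The set $Z=\bigcup_{\xi<\kappa^+}H_\xi$ is $S$-closed and contains all $x_\eta$, so $y\in\overline Z$. Since $S$ is a $\kappa$-closing function, $y\in\overline A$ for some $A\in[Z]^{\le\kappa}$. By regularity of $\kappa^+$, $A\subseteq H_\xi$ for some $\xi<\kappa^+$. Thus $y\in\overline{H_\xi}\cap G_\xi$, contradicting (1). $\square$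

## 4. The submodel, and why separation suffices

For the rest of the proof of (B3)⇒(B2), $X$ is a nonempty Hausdorff space satisfying (a), (b), (c), $S$ is a $\kappa$-closing function, $G$ and $H$ are as in Lemma 3, $p\in G$, $\{O_n:n<\kappa\}$ is a base at $G$, and $\mu\neq0$ is a cardinal with $X^\mu$ homogeneous. Let $\tau$ be the topology of $X$. Take $M\prec H(\theta)$ as in (E1) containing $X,\tau,\mu,\kappa,S,G,H,p$ and $(O_n)_{n<\kappa}$, and put
$$D=X\cap M,\qquad E=\mu\cap M,\qquad Y=\overline D.$$
For $x\in D$ we have $S(x)\in M$ and $|S(x)|\le2^\kappa$, so $S(x)\subseteq D$ by (E3). Thus $D$ is $S$-closed, and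
$$Y=\bigcup\{\overline A:A\in[D]^{\le\kappa}\}. \tag{2}$$
Every such $A$ belongs to $M$. Also $H\subseteq D$ by (E3), so $G\subseteq\overline H\subseteq Y$. Finally $p\in D$, and $O_n\in M$ for every $n<\kappa$.

The goal is $Y=X$, since then $d(X)\le|D|\le2^\kappa$. In Section 1, points of $Y$ belonged to $M$, and so had neighborhoods in $M$ that separate them from a given outside point. Here $Y\subseteq M$ cannot be expected, but a separation property is all that is needed:
$$\text{for } y\in Y,\ v\in X\setminus Y \text{ there are disjoint open } U\ni y,\ O\ni v \text{ with } U\in M. \tag{3}$$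

The next lemma shows that (3) is enough. Condition (c) takes the place of compactness, and its decomposition has one piece for each member of a base at a compact set outside $Y$.

**Lemma 4.** If (3) holds, then $Y=X$.

**Step 1: a compact set outside $Y$.** Suppose $X\setminus Y\ne\emptyset$. This set is open, so by (b) there are a compact $K_1$ with $\chi(K_1,X)\le\kappa$ and a point $q\in K_1\setminus Y$. By Urysohn's lemma in $K_1$, applied to $q$ and $K_1\cap Y$, there is a closed $G_\delta$-set $K$ of $K_1$ with $q\in K$ and $K\cap Y=\emptyset$. By Lemma 2, $K$ has a base $\{P_\alpha:\alpha<\kappa\}$ of open sets in $X$.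

**Step 2: a cover of $Y$ by members of $M$, sorted by $\alpha$.** Let $y\in Y$. By (3), for every $v\in K$ there are disjoint open $U_v\ni y$, $O_v\ni v$ with $U_v\in M$. Finitely many $O_v$ cover $K$. The intersection $U$ of the corresponding finitely many $U_v$ belongs to $M$, contains $y$, and misses an open set containing $K$; hence $U$ misses some $P_\alpha$. So with
$$\mathcal U_\alpha=\{U\in\tau\cap M:U\cap P_\alpha=\emptyset\},$$
the family $\mathcal U=\bigcup_{\alpha<\kappa}\mathcal U_\alpha$ covers $Y=\overline D$. Also $|\mathcal U|\le|M|=2^\kappa$ and $|D|\le2^\kappa$.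

**Step 3: reflection.** By (c) there are $\mathcal V_\alpha\in[\mathcal U_\alpha]^{\le\kappa}$ with $D\subseteq\bigcup_{\alpha<\kappa}\overline{\bigcup\mathcal V_\alpha}$. Each $\mathcal V_\alpha$ is a subset of $M$ of size $\le\kappa$, so $\mathcal V_\alpha\in M$, and $(\mathcal V_\alpha)_{\alpha<\kappa}\in M$ by (E4). Every $x\in X\cap M$ lies in some $\overline{\bigcup\mathcal V_\alpha}$ with $\alpha<\kappa$, and $\kappa\subseteq M$. By elementarity $X=\bigcup_{\alpha<\kappa}\overline{\bigcup\mathcal V_\alpha}$. But for every $\alpha$ the set $P_\alpha$ is an open neighborhood of $q$ missing $\bigcup\mathcal V_\alpha$, so $q\notin\overline{\bigcup\mathcal V_\alpha}$. This is a contradiction. $\square$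

So everything depends on (3). The following lemma is a strong form of (3) for points $g\in G$, and it is where $G\subseteq Y$ is used. The point $g$ need not be in $M$, but it lies in a small compact set that is.

**Lemma 5.** If $g\in G$, $t\in X$ and $t\ne g$, there are a compact $K\in M$ with $g\in K\subseteq G$, an open $J\in M$ with $K\subseteq J$, and an open $J'\ni t$ with $J\cap J'=\emptyset$.

*Proof.* If $t\notin G$, take disjoint open $J_1\supseteq G$ and $J'\ni t$, and $n$ with $O_n\subseteq J_1$. Put $K=G$ and $J=O_n\in M$.

Let $t\in G$. Since $G\subseteq Y$, by (2) there is $A\in[D]^{\le\kappa}$ with $g,t\in\overline A$ (take the union of two such sets). Take disjoint open $W_1\ni g$, $W_2\ni t$. The set $G\setminus W_1$ is compact and does not contain $g$, so there are disjoint open $U_1\ni g$ and $U_1'\supseteq G\setminus W_1$. Put $K=G\cap\overline{A\cap U_1}$, a compact set. As $g\in\overline A$ and $U_1$ is a neighborhood of $g$, we have $g\in K$. As $\overline{A\cap U_1}\cap U_1'=\emptyset$, we have $K\subseteq W_1$. And $A\cap U_1$ is a subset of $M$ of size $\le\kappa$, so $A\cap U_1\in M$ and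 $K\in M$. In the same way we get a compact $K'\in M$ with $t\in K'\subseteq G\cap W_2$. Now $K,K'\in M$ are disjoint compact sets in a Hausdorff space, so by (E2) there are disjoint open $J,J'\in M$ with $K\subseteq J$ and $K'\subseteq J'$. Then $t\in J'$. $\square$

## 5. Separation when $X$ is homogeneous, and three obstructions in $X^\mu$

If $X$ itself is homogeneous, we can transport Lemma 5 from $G$ to all of $Y$ by the coding of Section 1.

**Proposition 6.** In the setting of Section 4, if $X$ is homogeneous (that is, $\mu=1$), then (3) holds. Hence $Y=X$ and $d(X)\le2^\kappa$.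

**Step 1: every $y\in Y$ lies in $h(G)$ for some homeomorphism $h\in M$.** Take $A\in[D]^{\le\kappa}$ with $y\in\overline A$; then $A\in M$. By (E2) there is in $M$ an assignment $x\mapsto h_x$ $(x\in\overline A)$ of homeomorphisms of $X$ with $h_x(p)=x$. Put $c(x)=(A\cap h_x(O_n))_{n<\kappa}$. Then $c\in M$ has at most $(2^\kappa)^\kappa=2^\kappa$ values, so $c(y)\in M$ by (E3), and by elementarity there is $y'\in\overline A\cap M$ with $c(y')=c(y)$. Let $h=h_{y'}\in M$. If $y\notin h(G)$, take disjoint open $W\ni y$, $W'\supseteq h(G)$, and $n$ with $O_n\subseteq h^{-1}(W')$. Then $A\cap h_y(O_n)=A\cap h(O_n)\subseteq W'$. But $W\cap h_y(O_n)$ is a neighborhood of $y$, so it meets $A$, and $W\cap W'\neq\emptyset$, a contradiction.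

**Step 2: separation.** Let $y=h(w)$ with $w\in G$, $h\in M$, let $v\in X\setminus Y$, and let $u=h^{-1}(v)\neq w$. Lemma 5 with $g=w$, $t=u$ gives $J\in M$ and $J'$. Then $U=h(J)\in M$ and $O=h(J')$ are as required in (3). Now use Lemma 4. $\square$

The sensible plan for a general $\mu$ is to repeat this with homeomorphisms $h$ of $X^\mu$. Fix notation. Points of $X^\mu$ are $s=(s_i)_{i\in\mu}$; $\pi_i$ is the $i$-th projection, and $0\in\mu$; $\bar x$ is the constant point with value $x$. A box is a set $\{s:s_i\in R_i,\ i\in F\}$, where $F\subseteq\mu$ is finite (its support) and each $R_i\neq\emptyset$ is open; it is coded by the finite function $i\mapsto R_i$. We take $h_x$ with $h_x(\bar p)=\bar x$, try to show that each $y\in Y$ is $\pi_0h(w)$ for some $h\in M$ and $w\in G^\mu$, and then separate. The plan stops at three exact points.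

*The count of codes.* The code $c(x)$ in Step 1 used a base at $G$ of size $\kappa$, so that there were only $2^\kappa$ codes. Now we would need a base at $G^\mu$ in $X^\mu$. If $\mu$ is infinite and $G\ne X$, such a base has at least $\mu$ members. To see this, let $N\supseteq G^\mu$ be open. Finitely many boxes contained in $N$ cover $G^\mu$; let $F_N$ be the union of their supports. Then $N$ contains every point that agrees on $F_N$ with a point of $G^\mu$. Given fewer than $\mu$ sets $N$, some $i\in\mu$ is in no $F_N$. Take $x\notin G$ and an open $O\supseteq G$ with $x\notin O$. The open set $\pi_i^{-1}(O)\supseteq G^\mu$ contains none of the given $N$, since changing the $i$-th coordinate of a point of $G^\mu$ to $x$ does not lead out of $N$. So when $2^\mu>2^\kappa$ the count gives nothing.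

*Invisible coordinates.* If $\pi_0h(u)=v\ne y=\pi_0h(w)$, then $u_i\neq w_i$ for some $i\in\mu$. But if $\mu>2^\kappa$, then $E\ne\mu$, and if the only such $i$ are outside $M$, then $\pi_i^{-1}(J)$ is not in $M$.

*The way back to $X$.* Even if $i\in E$, separating $u$ from $w$ by the disjoint sets $\pi_i^{-1}(J)$ and $\pi_i^{-1}(J')$ only separates $h(w)$ from $h(u)$ in $X^\mu$, not $y$ from $v$ in $X$. For instance, let $\mu=2$, $h=\mathrm{id}$, $w=(y,p)$, $u=(v,p')$ with $p\neq p'$, and $i=1$: both sets project onto all of $X$ under $\pi_0$. And the point $h(w)$, not being in $M$, has no evident box neighborhood in $M$.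

The first two obstructions will be removed by showing that $\pi_0\circ h$ depends, at each single point, on only $\kappa$ coordinates. The third will be removed by a special choice of $u$ and a compactness argument.

## 6. Each value of $\pi_0\circ h$ depends on few coordinates

This section uses the $\pi$-character. The point of the next lemma is that the set $B$ may vary with $s$, but for each $s$ it is small.

**Lemma 7.** Let $X$ be Hausdorff, $\pi\chi(X)\le\kappa$, $f:X^\mu\to X$ continuous and open, and $s\in X^\mu$. Then there is $B\in[\mu]^{\le\kappa}$ such that $f(t)=f(s)$ for all $t\in X^\mu$ with $t|B=s|B$.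

**Step 1: construct $B$.** For $i\in\mu$ let $\mathcal V_i$ be a local $\pi$-base at $s_i$ with $|\mathcal V_i|\le\kappa$. For finite $F\subseteq\mu$ and $V\in\prod_{i\in F}\mathcal V_i$ let $[V]=\{t:t_i\in V_i,\ i\in F\}$. Choose $v_V\in[V]$ with $v_V(i)=s_i$ for $i\notin F$, and a local $\pi$-base $\mathcal P_V$ at $f(v_V)$ with $|\mathcal P_V|\le\kappa$. For $P\in\mathcal P_V$ with $P\cap f([V])\ne\emptyset$ the set $[V]\cap f^{-1}(P)$ is open and nonempty; choose a box $T_{V,P}\subseteq[V]\cap f^{-1}(P)$. Let $B_0=\emptyset$, and let $B_{n+1}$ be $B_n$ together with the supports of all defined $T_{V,P}$ with $F\in[B_n]^{<\omega}$, $V\in\prod_{i\in F}\mathcal V_i$. Inductively $|B_n|\le\kappa$, since there are at most $\kappa$ triples $(F,V,P)$ to consider. Let $B=\bigcup_nB_n$. A finite $F\subseteq B$ lies in some $B_n$, so the support of $T_{V,P}$ is contained in $B$ whenever $F\in[B]^{<\omega}$, $V\in\prod_{i\in F}\mathcal V_i$ and $T_{V,P}$ is defined.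

**Step 2: $B$ works.** Suppose $t|B=s|B$ but $f(t)\neq f(s)$. Take disjoint open $U\ni f(t)$, $W\ni f(s)$, and boxes $N\ni t$, $L\ni s$ with $f(N)\subseteq U$, $f(L)\subseteq W$. Allowing the factor $X$, we may assume that they have the same support $F'$, say $N$ is given by $(N_i)_{i\in F'}$ and $L$ by $(L_i)_{i\in F'}$. Let $F=F'\cap B$. For $i\in F$, $s_i=t_i\in N_i\cap L_i$; choose $V_i\in\mathcal V_i$ with $V_i\subseteq N_i\cap L_i$, and let $V=(V_i)_{i\in F}$.

We have $v_V\in L\cap[V]$, because $v_V(i)\in V_i\subseteq L_i$ for $i\in F$ and $v_V(i)=s_i\in L_i$ for $i\in F'\setminus B$. So $f(v_V)\in W\cap f([V])$, and this set is open because $f$ is open. Hence there is $P\in\mathcal P_V$ with $P\subseteq W\cap f([V])$. Now $T=T_{V,P}$ is defined and its support is contained in $B$. So there is $r\in T$ with $r_i=t_i$ for all $i\notin B$. Since $T\subseteq[V]$, $r_i\in V_i\subseteq N_i$ for $i\in F$; and $r_i=t_i\in N_i$ for $i\in F'\setminus B$. So $r\in N$ and $f(r)\in U$. But $r\in T$ gives $f(r)\in P\subseteq W$, contradicting $U\cap W=\emptyset$. $\square$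

Lemma 7 applies to $f=\pi_0\circ h$ for every homeomorphism $h$ of $X^\mu$, since $\pi_0$ is continuous and open. Enlarging $B$ preserves its conclusion.

The first use of Lemma 7 is the implication (B2)⇒(B1). The next result is due to Ridderbos, Fund. Math. 192 (2006); we prove it in full.

**Lemma 8.** Let $X$ be Hausdorff, $X^\mu$ homogeneous, $\pi\chi(X)\le\kappa$, and $D$ dense in $X$. Then $|X|\le|D|^\kappa$.

**Step 1: attach to each $x$ a function with values in $D$.** We may assume $X\neq\emptyset$. Fix $p\in X$ and a local $\pi$-base $\mathcal V$ at $p$ with $|\mathcal V|\le\kappa$. For $x\in X$ let $h_x$ be a homeomorphism of $X^\mu$ with $h_x(\bar p)=\bar x$, and $f_x=\pi_0h_x$; so $f_x(\bar p)=x$. For finite $F\subseteq\mu$ and $V\in\mathcal V^F$, with $[V]=\{t:t_i\in V_i,\ i\in F\}$, the set $f_x([V])$ is open and nonempty. Choose $u^x_V\in[V]$ with $f_x(u^x_V)\in D$, and let $B^x_V\in[\mu]^{\le\kappa}$ be as in Lemma 7 for $f_x$ and $u^x_V$.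

The index set $\mu$ may be large, so we pass to a common index set. Let $\lambda=\min\{\kappa,\mu\}$. There is $B_x\subseteq\mu$ with $|B_x|=\lambda$ such that $B^x_V\subseteq B_x$ for all $F\in[B_x]^{<\omega}$ and $V\in\mathcal V^F$. If $\mu\le\kappa$, take $B_x=\mu$. Otherwise start with a set of size $\kappa$ and add in $\omega$ steps all $B^x_V$ with $F$ contained in the set already obtained; at each step at most $\kappa$ sets of size at most $\kappa$ are added. Fix a bijection $e_x:\lambda\to B_x$. For $F\in[\lambda]^{<\omega}$ and $V\in\mathcal V^F$ we have $V\circ e_x^{-1}\in\mathcal V^{e_x[F]}$, and we put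
$$c_x(V)=f_x\big(u^x_{V\circ e_x^{-1}}\big)\in D.$$
The domain of $c_x$ does not depend on $x$ and has size at most $\kappa$. So there are at most $|D|^\kappa$ functions $c_x$, and it remains to see that $x\mapsto c_x$ is injective.

**Step 2: different points have different functions.** Let $x\ne y$, with disjoint open $W_x\ni x$, $W_y\ni y$. Take boxes $L^x,L^y\ni\bar p$ with $f_x(L^x)\subseteq W_x$, $f_y(L^y)\subseteq W_y$, and put $L^x_i=X$ for $i$ outside the support of $L^x$, similarly for $y$. Let $F\subseteq\lambda$ be finite such that $e_x[F]$ contains the part of the support of $L^x$ lying in $B_x$, and $e_y[F]$ contains the part of the support of $L^y$ lying in $B_y$. For $j\in F$ the set $L^x_{e_x(j)}\cap L^y_{e_y(j)}$ is a neighborhood of $p$; choose $V_j\in\mathcal V$ contained in it. Let $V=(V_j)_{j\in F}$ and $u=u^x_{V\circ e_x^{-1}}$, and let $u'$ agree with $u$ on $B_x$ and equal $p$ off $B_x$.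

Then $u'\in L^x$: for $i=e_x(j)$ with $j\in F$ we have $u'_i=u_i\in V_j\subseteq L^x_i$, and for $i$ in the support of $L^x$ but not in $B_x$ we have $u'_i=p\in L^x_i$. Since $u'$ and $u$ agree on $B_x\supseteq B^x_{V\circ e_x^{-1}}$, Lemma 7 gives $f_x(u')=f_x(u)$. So $c_x(V)=f_x(u')\in W_x$. In the same way $c_y(V)\in W_y$, and $c_x\neq c_y$. $\square$

If $d(X)\le2^\kappa$ and (a) holds, then $|X|\le(2^\kappa)^\kappa=2^\kappa$. This is (B2)⇒(B1).

## 7. Separation in power homogeneous spaces

We return to the setting of Section 4 with arbitrary $\mu$ and prove (3). The next lemma replaces Step 1 of Proposition 6. Only the coordinates in a small set $B_x$ enter the code, so the count works; off $B$ the point $w$ is made equal to $p$.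

For a family $(r^a)_{a\in A}$ of points and an ultrafilter $\mathcal F$ on $A$, say that $r^a\to r$ along $\mathcal F$ if $\{a:r^a\in W\}\in\mathcal F$ for every open $W\ni r$. Limits are unique in Hausdorff spaces, are preserved by continuous maps, and are computed coordinatewise in products.

**Lemma 9.** For each $y\in Y$ there are a homeomorphism $h\in M$ of $X^\mu$, a set $B\in M\cap[\mu]^{\le\kappa}$ (so $B\subseteq E$), and $w\in X^\mu$ with $w_i\in G$ for $i\in B$, $w_i=p$ for $i\notin B$, and $\pi_0h(w)=y$.

**Step 1: the code.** By (2) let $A\in[D]^{\le\kappa}$ with $y\in\overline A$; then $A\neq\emptyset$ and $A\in M$. For $x\in\overline A$ and $a\in X$ let $z_{a,x}\in X^\mu$ have $0$-th coordinate $a$ and all other coordinates $x$. To each $x\in\overline A$ assign the following.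

* A homeomorphism $h_x$ of $X^\mu$ with $h_x(\bar p)=\bar x$.
* A nonempty $B_x\in[\mu]^{\le\kappa}$ such that for every $a\in A$ we have $\pi_0h_x(t)=a$ for all $t$ with $t|B_x=h_x^{-1}(z_{a,x})|B_x$. To get it, apply Lemma 7 to $\pi_0h_x$ and each of the $\le\kappa$ points $h_x^{-1}(z_{a,x})$, where the value is $\pi_0(z_{a,x})=a$, and take the union.
* A surjection $e_x:\kappa\to B_x$.
* Open sets $U_{x,n,k}\ni x$ $(n,k<\kappa)$ such that $h_x^{-1}(z_{a,x})_{e_x(k)}\in O_n$ for all $a\in U_{x,n,k}$. They exist because $a\mapsto h_x^{-1}(z_{a,x})$ is continuous and sends $x$ to $h_x^{-1}(\bar x)=\bar p$, and $p\in O_n$.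

By (E2) the whole assignment may be taken in $M$. Put $c(x)=(A\cap U_{x,n,k})_{n,k<\kappa}$. Then $c\in M$, and its range has size at most $(2^\kappa)^\kappa=2^\kappa$, so its range is a subset of $M$ by (E3). Hence $c(y)\in M$, and by elementarity there is $y'\in\overline A\cap M$ with $c(y')=c(y)$. Let $h=h_{y'}$, $B=B_{y'}$ and $f=\pi_0h$. These are in $M$, and $B\subseteq M$ by (E3), so $B\subseteq E$.

**Step 2: an ultrafilter that knows both $y$ and $y'$.** The family
$$\{A\cap U_{y',n,k}:n,k<\kappa\}\cup\{A\cap W:y\in W\in\tau\}$$
has the finite intersection property: we have $A\cap U_{y',n,k}=A\cap U_{y,n,k}$, the sets $U_{y,n,k}$ are neighborhoods of $y$, and $y\in\overline A$. Let $\mathcal F$ be an ultrafilter on $A$ extending it. Then $a\to y$ along $\mathcal F$.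

**Step 3: the limit point $w$.** Put $w^a=h^{-1}(z_{a,y'})$ for $a\in A$, and fix $i=e_{y'}(k)\in B$. For each $n$, the set $\{a\in A:w^a_i\in O_n\}$ contains $A\cap U_{y',n,k}$, so it belongs to $\mathcal F$. We claim that $w^a_i$ converges along $\mathcal F$ to some point of $G$. Otherwise each point of $G$ has an open neighborhood $W$ with $\{a:w^a_i\in W\}\notin\mathcal F$. Finitely many of these cover $G$, and their union contains some $O_n$. Then $\{a:w^a_i\in O_n\}\in\mathcal F$ is covered by finitely many sets not in $\mathcal F$, which is impossible for an ultrafilter. Let $w_i\in G$ be the limit for $i\in B$, and $w_i=p$ for $i\notin B$.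

**Step 4: $f(w)=y$.** Let $\hat w^a$ agree with $w^a$ on $B$ and equal $p$ off $B$. Then $\hat w^a\to w$ along $\mathcal F$, since this holds in each coordinate. By the choice of $B=B_{y'}$ we have $f(\hat w^a)=a$. By continuity $a=f(\hat w^a)\to f(w)$ along $\mathcal F$. Also $a\to y$ along $\mathcal F$, so $f(w)=y$. $\square$

The next lemma removes the second obstruction: on points whose $E$-part lies in $Y^E$, coordinates outside $M$ do not matter. A point of $M$ has a set $B$ in $M$, by Lemma 7; we pass to other points by approximation.

**Lemma 10.** Let $h\in M$ be a homeomorphism of $X^\mu$ and $f=\pi_0h$. If $u,w\in X^\mu$ and $u|E=w|E\in Y^E$, then $f(u)=f(w)$.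

*Proof.* Suppose $f(u)\in U$ and $f(w)\in W$ with $U,W$ disjoint and open. Take boxes $N\ni u$ and $N'\ni w$, given by $(N_i)_{i\in F'}$ and $(N'_i)_{i\in F'}$, with $f(N)\subseteq U$ and $f(N')\subseteq W$. Let $F=F'\cap E$. For $i\in F$ the point $u_i=w_i$ lies in $Y\cap N_i\cap N'_i$, and $Y=\overline D$; pick $d_i\in D\cap N_i\cap N'_i$. Let $s\in X^\mu$ have $s_i=d_i$ for $i\in F$ and $s_i=p$ otherwise. The finite function $i\mapsto d_i$ has its arguments and values in $M$, so it belongs to $M$, and $s\in M$.

By Lemma 7 and (E2) there is $B_s\in M\cap[\mu]^{\le\kappa}$ such that $f$ is constant on $\{t:t|B_s=s|B_s\}$. By (E3), $B_s\subseteq E$. Let $t$ and $t'$ agree with $s$ on $E$, and let $t$ agree with $u$ and $t'$ with $w$ off $E$. For $i\in F$ we have $t_i=t'_i=d_i\in N_i\cap N'_i$, and for $i\in F'\setminus E$ we have $t_i=u_i\in N_i$ and $t'_i=w_i\in N'_i$. So $t\in N$ and $t'\in N'$, and hence $f(t)\in U$ and $f(t')\in W$. But $t$ and $t'$ agree with $s$ on $B_s$, so $f(t)=f(s)=f(t')$, a contradiction. $\square$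

Now the third obstruction. We choose the preimage of $v$ so that its image in $X^\mu$ differs from $h(w)$ in the coordinate $0$ only. Then two disjoint boxes around these image points are forced to be disjoint in the coordinate $0$. To have a box in $M$ around $h(w)\notin M$, we enclose $w$ in a compact set $Q\in M$.

**Lemma 11.** Property (3) holds: if $y\in Y$ and $v\in X\setminus Y$, there are disjoint open $U\ni y$, $O\ni v$ with $U\in M$.

**Step 1: a visible coordinate where the preimages differ.** Take $h,B,w$ from Lemma 9, $f=\pi_0h$, and $z=h(w)$, so $z_0=y$. Let $z^v$ be $z$ with its $0$-th coordinate replaced by $v$, and $u=h^{-1}(z^v)$. Then $f(u)=v\ne y=f(w)$. As $p\in G$, we have $w|E\in G^E\subseteq Y^E$. By Lemma 10, $u|E\ne w|E$, so $u_i\neq w_i$ for some $i\in E$. Apply Lemma 5 with $g=w_i\in G$ and $t=u_i$ to get $K,J\in M$ and $J'$, with $w_i\in K\subseteq G\cap J$, $u_i\in J'$ and $J\cap J'=\emptyset$.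

**Step 2: a box in $M$ around $z$.** Let
$$Q=\{s\in X^\mu:s_j\in G\ (j\in B),\ s_j=p\ (j\notin B),\ s_i\in K\}.$$
All parameters $G,B,p,i,K$ are in $M$, so $Q\in M$. Each coordinate of $Q$ ranges over a compact set: over $G$, or $\{p\}$, or, in the coordinate $i$, over $K$ if $i\in B$ and over $\{p\}$ if $i\notin B$ (then $p=w_i\in K$). So $Q$ is compact, and $w\in Q\subseteq\pi_i^{-1}(J)$. Hence $h(Q)$ is compact and contained in the open set $h(\pi_i^{-1}(J))$, and there is a finite family of boxes covering $h(Q)$ with union contained in $h(\pi_i^{-1}(J))$. Since $h,Q,i,J\in M$, by (E2) there is such a finite family, given by codes, in $M$; then its members and their codes are in $M$. Let $R=\{s:s_j\in R_j,\ j\in F\}$ be a member containing $z=h(w)$.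

**Step 3: the separation happens in coordinate $0$.** As $u\in\pi_i^{-1}(J')$, there is a box $R'=\{s:s_j\in R'_j,\ j\in F'\}$ with $z^v\in R'\subseteq h(\pi_i^{-1}(J'))$. Since $h$ is injective and $J\cap J'=\emptyset$, we have $R\cap R'=\emptyset$. Two boxes with nonempty factors are disjoint only if $R_j\cap R'_j=\emptyset$ for some $j\in F\cap F'$. If $j\ne0$, then $z_j=z^v_j\in R_j\cap R'_j$, which is impossible. So $j=0$. Put $U=R_0$ and $O=R'_0$. Then $U\in M$, because the code of $R$ is a finite function in $M$. Moreover $y=z_0\in U$, $v=z^v_0\in O$, and $U\cap O=\emptyset$. $\square$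

**Proof of Theorems A and B.** By Lemma 11 property (3) holds, so $Y=X$ by Lemma 4. Thus $D$ is dense and $d(X)\le|D|\le2^\kappa$, which proves (B3)⇒(B2). By Lemma 8, (B2)⇒(B1), and (B1)⇒(B2), (B1)⇒(B3) were seen in Section 2. This proves Theorem B, and Theorem A follows as shown there. $\square$

## 8. Consequences, and examples showing what is needed

Compared with Theorem A, Theorem B weakens three hypotheses: $pct(X)\le\kappa$ to the density condition (b), $pwL_c(X)\le\kappa$ to (c), and $wt(X)\le\kappa$ to the existence of a $\kappa$-closing function. Under (a)–(c) this last condition is both necessary and sufficient for $|X|\le2^\kappa$.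

**Corollary 12.** Let $X$ be power homogeneous and Hausdorff.

1. If $X$ is compact, then $|X|\le2^{wt(X)\pi\chi(X)}$. In general, $|X|\le2^{L(X)wt(X)\pi\chi(X)pct(X)}$.
2. $|X|\le2^{pwL_c(X)t(X)pct(X)}$.

*Proof.* The second bound in part 1 follows from Theorem A and $pwL_c(X)\le L(X)$. If $X$ is compact, then $L(X)=pct(X)=\omega$, and the first bound follows.

For part 2, by Theorem A and $wt(X)\le t(X)$ it suffices that $\pi\chi(X)\le\kappa$, where $\kappa=t(X)pct(X)$. Let $x\in X$, and take a compact $K\ni x$ with $\chi(K,X)\le\kappa$. Šapirovskiĭ's theorem says that $\pi\chi(K)\le t(K)$ for compact Hausdorff $K$, and $t(K)\le t(X)\le\kappa$. So $x$ has a local $\pi$-base $\mathcal V$ in $K$ with $|\mathcal V|\le\kappa$. We have to pass from open sets of $K$ to open sets of $X$. For $V\in\mathcal V$ choose, by Urysohn's lemma in $K$, a nonempty closed $G_\delta$-set $Z_V$ of $K$ with $Z_V\subseteq V$. By Lemma 2 there is a base $\mathcal B_V$ at $Z_V$ in $X$ with $|\mathcal B_V|\le\kappa$. If $W$ is an open neighborhood of $x$, then some $V\in\mathcal V$ satisfies $V\subseteq W\cap K$, so $Z_V\subseteq W$ and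 some member of $\mathcal B_V$ is contained in $W$. All members of $\mathcal B_V$ are open and nonempty. So $\bigcup_{V\in\mathcal V}\mathcal B_V$ is a local $\pi$-base at $x$ of size $\le\kappa$. $\square$

The bound in Theorem A cannot be lowered: for each infinite $\kappa$ the Cantor cube $\{0,1\}^\kappa$ is homogeneous and compact, all four invariants are $\le\kappa$, and its size is $2^\kappa$. Power homogeneity cannot be dropped: the one-point compactification $A(\lambda)$ of a discrete space of size $\lambda\ge\omega$ is compact with $t=\pi\chi=pct=pwL_c=\omega$, and it has size $\lambda$, which is arbitrary. The invariant $pwL_c$ cannot be dropped either: a discrete space of size $\lambda$ is homogeneous with $wt=\pi\chi=pct=\omega$.
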